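\title{Hidden symmetries and dimension formulas for two families of hypergeometric summands}

\begin{abstract}
Two four-parameter hypergeometric summands $S_1,S_2$ deform the summand of a series for $\pi^2/2$. The Taylor coefficients of total degree $N$ in the parameters are sequences in the summation index $n$, and they span finite-dimensional rational vector spaces $V_N(S_1)$ and $V_N(S_2)$. We prove conjectured formulas for the generating functions of $\dim V_N(S_1)$ and $\dim V_N(S_2)$, and we compute the generating function of $\dim(V_N(S_1)+V_N(S_2))$, which is also rational. After linear changes of parameters, $S_1$ has an $S_3$-symmetry and $S_2$ a $(\mathbb{Z}/2)^2$-symmetry. The harmonic sums in the expansions are algebraically independent over $\mathbb{C}(n)$, so these symmetries account for all linear relations within each family. The intersection $V_N(S_1)\cap V_N(S_2)$ comes from a common three-parameter specialization.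
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $(x)_m=x(x+1)\cdots(x+m-1)$ be the rising factorial, with $(x)_0=1$. The summand of the series
\begin{equation}\label{eq:series}
\sum_{n\ge1}\Bigl(\frac14\Bigr)^{n}\frac{(1)_n^3}{(\frac12)_n^3}\,\frac{3n-1}{n^3}=\frac{\pi^2}{2}
\end{equation}
has the following two deformations, which come from Wilf--Zeilberger pairs. For $n\ge1$ put
\begin{align*}
S_1(a,b,c,d;n)&=4^{-n}(a+2b-2c+2d+3n-1)\\
&\quad\times\frac{(1-a)_{n-1}(a+2d+1)_{n-1}(b+d+1)_{n-1}(a+2b-2c+1)_{n-1}}{(d+\frac12)_n\,(a-2c+1)_{n-1}\,(b-c+\frac12)_n\,(a+b-c+d+\frac12)_n},\\[1ex]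
S_2(a,b,c,d;n)&=\frac{P(n)\,(1-a)_{n-1}(1-b)_{n-1}(1-a+c)_{n-1}(1-b+c)_{n-1}}{(d+\frac12)_n\,(c+d+\frac12)_n\,(1-a-b+c)_{2n}},
\end{align*}
where
\[
P(n)=(b-c)(-1+2c+2d)+a(-1-2b+2c+2d)+(2+4a+4b-6c-4d)n-6n^2 .
\]
At $a=b=c=d=0$ both reduce, up to a constant factor, to the summand of \eqref{eq:series}. Neither the value $\pi^2/2$ nor the origin of $S_1$ and $S_2$ is used below.

For fixed $n$, each summand is a rational function of the parameters with rational coefficients, regular at the origin. Expand such a summand $S$ as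
\[
S(a,b,c,d;n)=\sum_{i,j,k,l\ge0}s_{ijkl}(n)\,a^ib^jc^kd^l ,
\]
and let $V_N(S)$ be the $\mathbb{Q}$-vector space of sequences $(u(n))_{n\ge1}$ spanned by the coefficient sequences $(s_{ijkl}(n))_{n\ge1}$ with $i+j+k+l=N$. The same definition applies to a summand in any number of parameters. Each element of $V_N(S)$ yields a summation formula by summing over $n$, so $\dim V_N(S)$ counts the independent summands that $S$ produces at order $N$, and $\dim(V_N(S_1)+V_N(S_2))$ counts those produced by the two families together. The problem, posed in \cite{Au}, comes with the computed values in the first three rows of the table below; the fourth row follows from them by the formula $\dim(U\cap U')=\dim U+\dim U'-\dim(U+U')$.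
\[
\begin{array}{l|ccccccc}
N&0&1&2&3&4&5&6\\ \hline
\dim V_N(S_1)&1&2&4&7&11&16&23\\
\dim V_N(S_2)&1&2&5&8&14&20&30\\
\dim(V_N(S_1)+V_N(S_2))&1&2&5&9&16&24&37\\
\dim(V_N(S_1)\cap V_N(S_2))&1&2&4&6&9&12&16
\end{array}
\]
The conjecture of \cite{Au} is that the generating functions of the first three rows are rational, and that the first two are given by the formulas in Theorem~\ref{thm:dim} below.

There are $\binom{N+3}{3}$ coefficient sequences in degree $N$, that is $1,4,10,20,\dots$, so the table records many linear relations. A two-parameter example shows where relations can come from. Put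
\[
h_j=h_j(n)=\sum_{k=1}^{n-1}k^{-j},\qquad o_j=o_j(n)=\sum_{k=1}^{n}\bigl(k-\tfrac12\bigr)^{-j},
\]
and take $S=\prod_{k=1}^{n-1}(1+\frac ak)(1+\frac bk)$. The coefficients of $a$ and $b$ both equal $h_1$; those of $a^2$ and $b^2$ both equal $\frac12(h_1^2-h_2)$, and that of $ab$ is $h_1^2$. So $\dim V_1=1$, and $\dim V_2=2$ because $(h_1^2,h_2)$ equals $(1,1)$ at $n=2$ and $(\frac94,\frac54)$ at $n=3$. These are the dimensions of the spaces of symmetric polynomials in $a,b$ of degrees $1$ and $2$: the relations come from the symmetry $a\leftrightarrow b$.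

Recall that the \emph{Hilbert series} of a graded algebra $\mathcal{G}=\bigoplus_N\mathcal{G}_N$ is $H_{\mathcal{G}}(t)=\sum_N\dim\mathcal{G}_N\,t^N$, and that a polynomial ring on homogeneous generators of degrees $d_1,\dots,d_r$ has Hilbert series $\prod_i(1-t^{d_i})^{-1}$. The first, second and fourth rows of the table agree with the Hilbert series for the degrees $(1,1,2,3)$, $(1,1,2,2)$ and $(1,1,2)$. These are the degrees of the generators of, respectively, the polynomials in four variables symmetric in three of them, the polynomials in four variables even in each of two of them, and the polynomials in three variables even in one of them. One therefore guesses an $S_3$-symmetry of $S_1$, a $(\mathbb{Z}/2)^2$-symmetry of $S_2$, and a three-parameter family common to both. All three guesses are correct.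

\begin{theorem}\label{thm:dim}
We have
\[
\sum_{N\ge0}\dim V_N(S_1)\,t^N=\frac1{(1-t)^2(1-t^2)(1-t^3)},\qquad
\sum_{N\ge0}\dim V_N(S_2)\,t^N=\frac1{(1-t)^2(1-t^2)^2},
\]
\[
\sum_{N\ge0}\dim\bigl(V_N(S_1)+V_N(S_2)\bigr)t^N=\frac{1-t^5}{(1-t)^2(1-t^2)^2(1-t^3)} .
\]
In particular, the conjecture is true.
\end{theorem}

We call a family of sequences $(u_i)$ \emph{independent over $\mathbb{C}(n)$} if every finite relation $\sum_ir_i(n)u_i(n)=0$ with $r_i\in\mathbb{C}(n)$ that holds for all large $n$ has $r_i=0$ for all $i$.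

\begin{theorem}\label{thm:strong}
\textup{(i)} Put
\[
S_0(b,c,d;n)=4^{-n}\,\frac{(3n-1-b+c+2d)\,(1-b)_{n-1}(1-b+c)_{n-1}(1-b-c)_{n-1}}{(\frac12+d)_n\,(\frac12+c+d)_n\,(\frac12-b)_n}.
\]
Then
\begin{equation}\label{eq:S0}
S_0(b,c,d;n)=S_1(-b-c-2d,\,-b-c-d,\,-b-c-2d,\,c+d;\,n)=-\tfrac12S_2(b+c,b,c,d;n).
\end{equation}
Moreover $V_N(S_1)\cap V_N(S_2)=V_N(S_0)$ for all $N$, and $\sum_N\dim V_N(S_0)\,t^N=\frac1{(1-t)^2(1-t^2)}$.

\textup{(ii)} Choose a $\mathbb{Q}$-basis of $V_N(S_1)+V_N(S_2)$ for every $N\ge0$. The union of these bases is independent over $\mathbb{C}(n)$. In particular, the sum over $N$ of the spaces $V_N(S_1)+V_N(S_2)$ is direct.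
\end{theorem}

Section~\ref{sec:sym} exhibits the symmetries, which bound the dimensions from above, and Section~\ref{sec:low} works out degrees one and two by hand. The lower bounds need the absence of accidental relations among the sequences $h_j,o_j$ (Section~\ref{sec:indep}) and a way to transfer this to the coefficient spaces (Section~\ref{sec:span}). Section~\ref{sec:sum} treats the two families together.

\section{Symmetric coordinates}\label{sec:sym}

\subsection{Coefficient spaces as dual spaces}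
To change coordinates we describe $V_N(S)$ without reference to monomials. Let $W$ be a finite-dimensional $\mathbb{Q}$-vector space, let $f(1),f(2),\dots\in W$, and let $W^*f$ be the space of sequences $n\mapsto L(f(n))$ with $L\in W^*$. The kernel of $L\mapsto L\circ f$ is the annihilator of the span of the $f(n)$, so
\begin{equation}\label{eq:dual}
\dim W^*f=\dim\operatorname{span}\{f(n):n\ge1\}.
\end{equation}
If all $f(n)$ lie in a subspace $W'$, then $W^*f=W'^*f$, because every functional on $W'$ extends to $W$.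

Let $S_N(n)\in W=\mathbb{Q}[a,b,c,d]_N$ be the homogeneous part of degree $N$ of the Taylor series of $S(\cdot\,;n)$. The functionals that extract the coefficient of a monomial form a basis of $W^*$, so $V_N(S)=W^*S_N$. Suppose that $S'$ arises from $S$ by substituting rational linear forms in new parameters for $a,b,c,d$. Then $S'_N(n)=\rho(S_N(n))$ for a linear map $\rho$ independent of $n$, and $L(S'_N(n))=(L\circ\rho)(S_N(n))$. Hence $V_N(S')\subseteq V_N(S)$, with equality if the substitution is invertible.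

\subsection{The symmetric forms of $S_1$ and $S_2$}
In $S_1$ three rising factorials start near $\frac12$. A symmetry must permute them, so we take their shifts as coordinates, together with one more shift:
\[
x=d,\qquad y=b-c,\qquad z=a+b-c+d,\qquad w=b+d .
\]
The inverse is $(a,b,c,d)=(z-x-y,\;w-x,\;w-x-y,\;x)$. In $S_2$ the four shifts $-a$, $-b$, $c-a$, $c-b$ in the numerator have mean $\frac12(c-a-b)$, and the two shifts $d$, $c+d$ in the denominator have mean $d+\frac c2$. We center at these means: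
\[
v=\tfrac12(c-a-b),\qquad \delta=d+\tfrac c2,\qquad \gamma=\tfrac c2,\qquad \varepsilon=\tfrac12(a-b).
\]
The inverse is $(a,b,c,d)=(\gamma+\varepsilon-v,\;\gamma-\varepsilon-v,\;2\gamma,\;\delta-\gamma)$.

\begin{proposition}\label{prop:sym}
Let $e_1=x+y+z$ and $\eta=\varepsilon^2-\gamma^2$. Then
\begin{align}
S_1&=4^{-n}(3n-1+e_1)\,\frac{(1+e_1-2x)_{n-1}(1+e_1-2y)_{n-1}(1+e_1-2z)_{n-1}(1+w)_{n-1}}{(1+e_1-2w)_{n-1}\,(\frac12+x)_n(\frac12+y)_n(\frac12+z)_n},\label{eq:S1sym}\\
S_2&=-2\cdot4^{-n}\Bigl(3n-1+2\delta+v-\frac{\eta}{n+v}\Bigr)\frac{\prod_{\pm,\pm}(1+v\pm\varepsilon\pm\gamma)_{n-1}}{(1+v)_{n-1}\,(\frac12+\delta+\gamma)_n(\frac12+\delta-\gamma)_n(\frac12+v)_n},\label{eq:S2sym}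
\end{align}
where the product runs over all four choices of signs. Thus $S_1$ is symmetric in $x,y,z$, and $S_2$ is even in $\gamma$ and even in $\varepsilon$.
\end{proposition}

\begin{proof}
We have $e_1=a+2b-2c+2d$. Subtracting $2x$, $2y$, $2z$, $2w$ gives $a+2b-2c$, $a+2d$, $-a$, $a-2c$, and \eqref{eq:S1sym} follows.

For $S_2$ the inverse formulas give $-a=v-\varepsilon-\gamma$, $-b=v+\varepsilon-\gamma$, $c-a=v-\varepsilon+\gamma$, $c-b=v+\varepsilon+\gamma$, $d=\delta-\gamma$ and $c+d=\delta+\gamma$. Separating odd and even factors,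
\[
(1+2v)_{2n}=\prod_{m=1}^n(2v+2m-1)(2v+2m)=4^n\bigl(\tfrac12+v\bigr)_n(1+v)_{n-1}(n+v).
\]
It remains to show that
\begin{equation}\label{eq:P}
P(n)=-2(n+v)(3n-1+2\delta+v)+2\eta ,
\end{equation}
whose right side expands to $-6n^2+(2-8v-4\delta)n+2v-4v\delta-2v^2+2\eta$. We use $a+b=2\gamma-2v$ and $ab=(\gamma-v)^2-\varepsilon^2$. The coefficient of $n$ in $P$ is $2+8(\gamma-v)-12\gamma-4(\delta-\gamma)=2-8v-4\delta$. The constant term $P(0)$ has linear part $c-a-b=2v$ and quadratic part
\begin{align*}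
2c(a+b)+2d(a+b-c)-2c^2-2ab&=8\gamma(\gamma-v)-4v(\delta-\gamma)-8\gamma^2-2(\gamma-v)^2+2\varepsilon^2\\
&=-4v\delta-2v^2+2(\varepsilon^2-\gamma^2).
\end{align*}
This proves \eqref{eq:P}, and \eqref{eq:S2sym} follows on dividing by $(1+2v)_{2n}$.
\end{proof}

At the origin, $S_1$ takes the value
\[
\sigma(n)=4^{-n}(3n-1)\frac{(n-1)!^3}{(\frac12)_n^3}\neq0 ,
\]
which is the summand of \eqref{eq:series}, and $S_2$ takes the value $-2\sigma(n)$.

\subsection{The common specialization}
The right sides of \eqref{eq:S1sym} and \eqref{eq:S2sym} have the same shape, and each simplifies on a hyperplane. In \eqref{eq:S2sym} set $\varepsilon=\gamma$: then $\eta=0$, the four shifts in the numerator become $v+2\gamma$, $v$, $v$, $v-2\gamma$, and one factor $(1+v)_{n-1}$ cancels. In \eqref{eq:S1sym} set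
\begin{equation}\label{eq:subst}
x=\delta+\gamma,\qquad y=\delta-\gamma,\qquad z=w=v:
\end{equation}
the factors containing $e_1-2z$ and $e_1-2w$ cancel, and $e_1=2\delta+v$, $e_1-2x=v-2\gamma$, $e_1-2y=v+2\gamma$. So $S_1$ and $-\frac12S_2$ both specialize to
\begin{equation}\label{eq:S0sym}
4^{-n}(3n-1+2\delta+v)\,\frac{(1+v)_{n-1}(1+v+2\gamma)_{n-1}(1+v-2\gamma)_{n-1}}{(\frac12+\delta-\gamma)_n(\frac12+\delta+\gamma)_n(\frac12+v)_n}.
\end{equation}
Under the invertible change $v=-b$, $\gamma=\frac c2$, $\delta=d+\frac c2$ this is $S_0(b,c,d;n)$. In the original parameters of $S_2$, the point $(b+c,b,c,d)$ has exactly these $v,\gamma,\delta$, and $\varepsilon=\frac c2=\gamma$. For $S_1$, the substitution \eqref{eq:subst} reads $x=c+d$, $y=d$, $z=w=-b$, and this point has original parameters $(z-x-y,\,w-x,\,w-x-y,\,x)=(-b-c-2d,\,-b-c-d,\,-b-c-2d,\,c+d)$. This proves \eqref{eq:S0}.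

\subsection{Expansion in harmonic sums}
Taking logarithms separates the dependence on $n$ from the dependence on the parameters. From $\log(1+\theta/k)=\sum_j\frac{(-1)^{j-1}}j\theta^jk^{-j}$ we get, as formal power series in $\theta$,
\[
\frac{(1+\theta)_{n-1}}{(n-1)!}=\exp\sum_{j\ge1}\frac{(-1)^{j-1}}j\,h_j\theta^j,\qquad
\frac{(\frac12+\theta)_n}{(\frac12)_n}=\exp\sum_{j\ge1}\frac{(-1)^{j-1}}j\,o_j\theta^j .
\]
The coefficients of $h_j$ and $o_j$ are therefore signed power sums of the shifts. Put
\begin{align*}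
\alpha_j&=(e_1-2x)^j+(e_1-2y)^j+(e_1-2z)^j+w^j-(e_1-2w)^j, & p_j&=x^j+y^j+z^j,\\
\beta_j&=\textstyle\sum_{\pm,\pm}(v\pm\varepsilon\pm\gamma)^j-v^j, & q_j&=(\delta+\gamma)^j+(\delta-\gamma)^j+v^j,
\end{align*}
so that $p_1=e_1$ and $q_1=2\delta+v$. With $\tau=\tau(n)=\frac1{3n-1}$, Proposition~\ref{prop:sym} gives
\begin{align}
F^{(1)}(n):=\frac{S_1}{\sigma(n)}&=R^{(1)}(n)\exp\sum_{j\ge1}\frac{(-1)^{j-1}}j(h_j\alpha_j-o_jp_j), & R^{(1)}&=1+\tau p_1,\label{eq:F1}\\
F^{(2)}(n):=\frac{S_2}{-2\sigma(n)}&=R^{(2)}(n)\exp\sum_{j\ge1}\frac{(-1)^{j-1}}j(h_j\beta_j-o_jq_j), & R^{(2)}&=1+\tau q_1-\frac{\tau\eta}{n+v},\label{eq:F2}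
\end{align}
where $\frac1{n+v}=\sum_{i\ge0}(-v)^in^{-i-1}$.

Let $\mathcal{A}$ be the algebra of polynomials in $\mathbb{Q}[x,y,z,w]$ symmetric in $x,y,z$, and let $\mathcal{B}=\mathbb{Q}[v,\delta,\gamma^2,\varepsilon^2]$ be the algebra of polynomials in $v,\delta,\gamma,\varepsilon$ even in $\gamma$ and in $\varepsilon$. Then $\alpha_j,p_j\in\mathcal{A}_j$ and $\beta_j,q_j\in\mathcal{B}_j$, and for each $n$ the homogeneous parts satisfy $F^{(1)}_N(n)\in\mathcal{A}_N$ and $F^{(2)}_N(n)\in\mathcal{B}_N$. A functional on $\mathcal{A}_N\oplus\mathcal{B}_N$ is a sum of a functional on each summand, so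
\begin{equation}\label{eq:V}
V_N(S_1)=\sigma\cdot\mathcal{A}_N^*F_N^{(1)},\quad V_N(S_2)=\sigma\cdot\mathcal{B}_N^*F_N^{(2)},\quad V_N(S_1)+V_N(S_2)=\sigma\cdot(\mathcal{A}_N\oplus\mathcal{B}_N)^*F_N ,
\end{equation}
where $F_N(n)=(F_N^{(1)}(n),F_N^{(2)}(n))$. Multiplication by the nowhere vanishing sequence $\sigma$ is injective, so by \eqref{eq:dual} the three dimensions are those of the spans of $F_N^{(1)}(n)$, $F_N^{(2)}(n)$ and $F_N(n)$ over $n\ge1$.

The parameters enter the exponentials only through $\alpha_j,p_j$ and $\beta_j,q_j$. The next lemma says that these elements see all of $\mathcal{A}$ and $\mathcal{B}$.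

\begin{lemma}\label{lem:gen}
We have $\alpha_1=3w$, $\beta_1=3v$ and
\begin{equation}\label{eq:deg2}
\alpha_2=4p_2-2p_1^2-3w^2+4wp_1,\qquad \beta_2=4q_2-2q_1^2-3v^2+4vq_1+4\eta .
\end{equation}
The algebra $\mathcal{A}$ is the polynomial ring on $w,p_1,p_2,p_3$ and is generated by the $\alpha_j,p_j$. The algebra $\mathcal{B}$ is the polynomial ring on $v,q_1,q_2,\eta$ and is generated by the $\beta_j,q_j$.
\end{lemma}

\begin{proof}
First, $\alpha_1=e_1+w-(e_1-2w)=3w$ and $\beta_1=4v-v=3v$. Next,
\[
\alpha_2=(3e_1^2-4e_1^2+4p_2)+w^2-(e_1-2w)^2=4p_2-2e_1^2-3w^2+4we_1 .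
\]
In $\beta_2$ the mixed terms cancel, so $\beta_2=3v^2+4\varepsilon^2+4\gamma^2=3v^2+8\gamma^2+4\eta$. Since $q_2=2\delta^2+2\gamma^2+v^2$,
\[
4q_2-2q_1^2-3v^2+4vq_1=(8\delta^2+8\gamma^2+4v^2)-(8\delta^2+8v\delta+2v^2)-3v^2+(8v\delta+4v^2)=3v^2+8\gamma^2 .
\]
This proves \eqref{eq:deg2}. The symmetric polynomials in $x,y,z$ form a polynomial ring on the elementary symmetric polynomials $e_1,e_2,e_3$, and Newton's identities $p_1=e_1$, $p_2=e_1^2-2e_2$, $p_3=e_1^3-3e_1e_2+3e_3$ can be solved successively for the $e_i$; so $\mathcal{A}$ is the polynomial ring on $w=\alpha_1/3,p_1,p_2,p_3$. The equations $q_1=2\delta+v$, $q_2=2\gamma^2+2\delta^2+v^2$, $\eta=\varepsilon^2-\gamma^2$ can be solved successively for $\delta,\gamma^2,\varepsilon^2$; so $\mathcal{B}$ is the polynomial ring on $v,q_1,q_2,\eta$. Finally $v=\beta_1/3$, and \eqref{eq:deg2} expresses $\eta$ through $\beta_2,q_1,q_2,v$.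
\end{proof}

Thus $H_{\mathcal{A}}$ and $H_{\mathcal{B}}$ are the first two series in Theorem~\ref{thm:dim}, and \eqref{eq:V} already gives $\dim V_N(S_1)\le\dim\mathcal{A}_N$ and $\dim V_N(S_2)\le\dim\mathcal{B}_N$.

\section{Degrees one and two}\label{sec:low}

Every feature of the proof is visible for $N\le2$. We use here the result of Section~\ref{sec:indep}: distinct monomials in the $h_j,o_j$ are independent over $\mathbb{C}(n)$.

In degree one, \eqref{eq:F1} and \eqref{eq:F2} give
\[
F_1^{(1)}=3h_1\,w-(o_1-\tau)\,p_1,\qquad F_1^{(2)}=3h_1\,v-(o_1-\tau)\,q_1 .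
\]
Hence $V_1(S_1)=V_1(S_2)$ is spanned by $\sigma h_1$ and $\sigma(o_1-\tau)$, and has dimension $2$.

In degree two, a product $(1+R_1+R_2+\cdots)\exp(E_1+E_2+\cdots)$ has homogeneous part $\frac12E_1^2+E_2+R_1E_1+R_2$. For $S_1$ we have $E_1=3h_1w-o_1p_1$, $E_2=-\frac12(h_2\alpha_2-o_2p_2)$, $R_1=\tau p_1$, $R_2=0$. For $S_2$ we have $E_1=3h_1v-o_1q_1$, $E_2=-\frac12(h_2\beta_2-o_2q_2)$, $R_1=\tau q_1$, $R_2=-\tau\eta/n$. Substituting \eqref{eq:deg2} and collecting terms,
\begin{align*}
F_2^{(1)}&=u_1w^2+u_2wp_1+u_3p_1^2+u_4p_2,\\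
F_2^{(2)}&=u_1v^2+u_2vq_1+u_3q_1^2+u_4q_2+u_5\eta,
\end{align*}
where
\[
u_1=\tfrac92h_1^2+\tfrac32h_2,\qquad u_2=-3h_1(o_1-\tau)-2h_2,\qquad u_3=\tfrac12o_1^2-\tau o_1+h_2,
\]
\[
u_4=\tfrac12o_2-2h_2,\qquad u_5=-2h_2-\tau/n .
\]
By Lemma~\ref{lem:gen}, the polynomials multiplying the $u_i$ are bases of $\mathcal{A}_2$ and $\mathcal{B}_2$. So the ten coefficient sequences of $S_1$ span $\sigma\cdot\langle u_1,\dots,u_4\rangle$, and those of $S_2$ span $\sigma\cdot\langle u_1,\dots,u_5\rangle$. The monomials $h_1^2$, $h_1o_1$, $o_1^2$, $o_2$ occur only in $u_1,u_2,u_3,u_4$ respectively, and $u_5\ne0$ because it contains $h_2$; hence the $u_i$ are independent and the dimensions are $4,5,5$, as in the table.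

Three points carry over to general $N$. Give $h_j$ and $o_j$ weight $j$ and rational functions of $n$ weight $0$. First, independence was read off from the terms of top weight, to which the factors $R^{(i)}$ do not contribute. Second, the sequences $u_1,\dots,u_4$ are common to both families, including the terms with $\tau$; they are what survives in the specialization \eqref{eq:S0sym}. Third, $S_2$ has one further direction $\eta$, and the discrepancy $4\eta$ between the two formulas in \eqref{eq:deg2} is what detects it. The corresponding direction for $S_1$ first appears in degree three.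

\section{Algebraic independence of the harmonic sums}\label{sec:indep}

The sequences $h_j,o_j$ are characterized by the recurrences
\begin{equation}\label{eq:rec}
h_j(n+1)=h_j(n)+n^{-j},\qquad o_j(n+1)=o_j(n)+\bigl(n+\tfrac12\bigr)^{-j},
\end{equation}
so we attack a relation by differencing it. For example, a relation $h_1(n)+e(n)=0$ with $e$ rational would give $e(n)-e(n+1)=\frac1n$. This is impossible, because the poles of a difference cannot be alone in their class modulo $\mathbb{Z}$, as in $\frac1n-\frac1{n+1}$.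

\begin{lemma}\label{lem:poles}
Let $\lambda_1,\dots,\lambda_J,\mu_1,\dots,\mu_J\in\mathbb{C}$, not all zero. There is no $e\in\mathbb{C}(n)$ with
\[
e(n)-e(n+1)=\sum_{j=1}^J\Bigl(\lambda_jn^{-j}+\mu_j\bigl(n+\tfrac12\bigr)^{-j}\Bigr).
\]
\end{lemma}

\begin{proof}
If some $\lambda_j\ne0$, let $\Gamma=\mathbb{Z}$; otherwise some $\mu_j\ne0$, and we let $\Gamma=\frac12+\mathbb{Z}$. In both cases the right side has exactly one pole in $\Gamma$, namely $0$ or $-\frac12$. If $e$ had no pole in $\Gamma$, neither would the left side. So $e$ has poles in $\Gamma$; let $k_+$ be the largest and $k_-$ the smallest. The function $e(n+1)$ has a pole at $k$ exactly when $e$ has a pole at $k+1$. At $k_+$ only $e(n)$ has a pole, and at $k_--1$ only $e(n+1)$ has a pole. So the left side has the two poles $k_--1<k_+$ in $\Gamma$, a contradiction.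
\end{proof}

\begin{proposition}\label{prop:indep}
Let $Q\in\mathbb{C}(n)[X_1,\dots,X_J,Y_1,\dots,Y_J]$. If
\[
Q\bigl(n;h_1(n),\dots,h_J(n),o_1(n),\dots,o_J(n)\bigr)=0
\]
for all large $n$, then $Q=0$.
\end{proposition}

\begin{proof}
Suppose that nonzero such $Q$ exist. Among them take those of minimal total degree $D$ in the $X_j,Y_j$, and among these one with the fewest monomials of degree $D$. Then $D\ge1$, because a nonzero rational function has finitely many zeros. Let $c_m(n)$ be the coefficient in $Q$ of a monomial $m$ of degree $D$. Dividing $Q$ by a nonzero $c_m$, we may assume that one of the $c_m$ equals $1$. By \eqref{eq:rec}, the polynomial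
\[
Q'=Q\bigl(n+1;\,X_j+n^{-j},\,Y_j+(n+\tfrac12)^{-j}\bigr)-Q(n;X_j,Y_j)
\]
also vanishes along the sequence for large $n$. It has degree at most $D$, and its part of degree $D$ is $\sum_m(c_m(n+1)-c_m(n))\,m$, in which the monomial with coefficient $1$ has dropped out. So $Q'$ has either smaller degree or fewer monomials of degree $D$ than $Q$, and minimality forces $Q'=0$.

In degree $D$ this says $c_m(n+1)=c_m(n)$. A $1$-periodic rational function has no poles, since one pole would produce infinitely many; so it is a polynomial $c$ with $c(k)=c(0)$ for all integers $k$, that is, a constant. Thus all $c_m$ are constants.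

Now consider degree $D-1$. Choose a monomial $m'$ of degree $D-1$ dividing some $m$ with $c_m\ne0$, and let $e(n)$ be the coefficient of $m'$ in $Q$. The terms of $Q$ of degree $D-1$ contribute $e(n+1)-e(n)$ to the coefficient of $m'$ in $Q'$, and terms of lower degree contribute nothing. A term $c_mm$ of degree $D$ contributes to degree $D-1$ the polynomial $c_m\sum_j\bigl(n^{-j}\partial m/\partial X_j+(n+\frac12)^{-j}\partial m/\partial Y_j\bigr)$, and $\partial m/\partial X_j$ is a nonzero multiple of $m'$ only for $m=m'X_j$, the factor being the exponent of $X_j$ in $m'X_j$; the same holds for $Y_j$. Therefore $e(n)-e(n+1)=\sum_j\bigl(\lambda_jn^{-j}+\mu_j(n+\frac12)^{-j}\bigr)$, where $\lambda_j$ and $\mu_j$ are positive integer multiples of the constants $c_{m'X_j}$ and $c_{m'Y_j}$. By the choice of $m'$ they are not all zero, which contradicts Lemma~\ref{lem:poles}.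
\end{proof}

\begin{remark}
The proof uses that the poles $0$ and $-\frac12$ in \eqref{eq:rec} are distinct modulo $\mathbb{Z}$. Sums whose shifts differ by an integer are dependent: $\sum_{k=1}^nk^{-j}=h_j+n^{-j}$. The sums produced directly by the factor $(1+2v)_{2n}$ of $S_2$ are also not new, since $\sum_{k=1}^{2n}k^{-j}=2^{-j}(h_j+n^{-j}+o_j)$; this is why that factor was split in Proposition~\ref{prop:sym}.
\end{remark}

\section{The spanning principle and the spaces $V_N(S_1)$, $V_N(S_2)$}\label{sec:span}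

We must show that the vectors $F_N^{(1)}(n)$ fill out $\mathcal{A}_N$ as $n$ varies. A functional that kills all of them gives a polynomial relation among the $h_j,o_j$, and the coefficients of top weight in this relation are values of the functional on monomials in the $\alpha_j,p_j$. We state this for an abstract algebra, since it will be applied three times, once to an algebra with zero divisors.

\begin{proposition}\label{prop:span}
Let $\mathcal{G}=\bigoplus_{N\ge0}\mathcal{G}_N$ be a commutative graded $\mathbb{Q}$-algebra with $\mathcal{G}_0=\mathbb{Q}$ and $\dim\mathcal{G}_N<\infty$, generated by elements $G_j,K_j\in\mathcal{G}_j$ $(j\ge1)$. For $n\ge1$ let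
\[
F(n)=R(n)\exp\sum_{j\ge1}\frac{(-1)^{j-1}}j\bigl(h_j(n)G_j-o_j(n)K_j\bigr)\in\prod_N\mathcal{G}_N ,
\]
where $R=\sum_{i\ge0}R_i$, $R_0=1$, and $R_i(n)\in\mathcal{G}_i$ has coordinates that are rational functions of $n$, regular at all $n\ge1$.
\begin{enumerate}
\item[(a)] For each $N$ the vectors $F_N(n)$, $n\ge1$, span $\mathcal{G}_N$.
\item[(b)] If $(L_{N,i})_i$ is a basis of $\mathcal{G}_N^*$ for each $N$, then the sequences $n\mapsto L_{N,i}(F_N(n))$, for all $N$ and $i$, are independent over $\mathbb{C}(n)$.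
\end{enumerate}
\end{proposition}

\begin{proof}
For finitely supported multi-indices $\mathbf{k},\mathbf{l}$ write $h^{\mathbf{k}}=\prod_jh_j^{k_j}$, define $o^{\mathbf{l}},G^{\mathbf{k}},K^{\mathbf{l}}$ in the same way, and let $|\mathbf{k},\mathbf{l}|=\sum_jj(k_j+l_j)$ be the weight. Expanding the exponential,
\begin{equation}\label{eq:expand}
F_N(n)=\sum_{|\mathbf{k},\mathbf{l}|\le N}\kappa_{\mathbf{k}\mathbf{l}}\;h^{\mathbf{k}}o^{\mathbf{l}}\;R_{N-|\mathbf{k},\mathbf{l}|}(n)\,G^{\mathbf{k}}K^{\mathbf{l}},\qquad \kappa_{\mathbf{k}\mathbf{l}}=\pm\prod_j\frac1{j^{k_j+l_j}\,k_j!\,l_j!}\neq0 .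
\end{equation}

(b) Suppose that $\sum_{N\le M}\sum_ir_{N,i}(n)L_{N,i}(F_N(n))=0$ for all large $n$, with $r_{N,i}\in\mathbb{C}(n)$ and some $r_{M,i}\ne0$. By \eqref{eq:expand} the left side is a polynomial in $h_j,o_j$ $(j\le M)$ with coefficients in $\mathbb{C}(n)$, so all coefficients vanish by Proposition~\ref{prop:indep}. A monomial $h^{\mathbf{k}}o^{\mathbf{l}}$ of weight $M$ arises only from $N=M$, accompanied by $R_0=1$. Hence $\sum_ir_{M,i}L_{M,i}(g)=0$ in $\mathbb{C}(n)$ for every $g=G^{\mathbf{k}}K^{\mathbf{l}}$ of weight $M$. These $g$ span $\mathcal{G}_M$, because the $G_j,K_j$ generate $\mathcal{G}$; so the equation holds for all $g\in\mathcal{G}_M$. Letting $g$ run over the basis dual to $(L_{M,i})_i$ gives $r_{M,i}=0$ for all $i$, a contradiction.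

(a) If the $F_N(n)$ did not span $\mathcal{G}_N$, some nonzero $L\in\mathcal{G}_N^*$ would satisfy $L(F_N(n))=0$ for all $n$. Completing $L$ to a basis of $\mathcal{G}_N^*$ contradicts (b).
\end{proof}

The hypothesis that the $G_j,K_j$ generate $\mathcal{G}$ cannot be dropped: for $\mathcal{G}=\mathbb{Q}[a,b]$, $G_j=(a+b)^j$, $K_j=0$, $R=1$, every $F_N(n)$ is a multiple of $(a+b)^N$.

\begin{proof}[Proof of the first two formulas of Theorem~\ref{thm:dim}]
By Lemma~\ref{lem:gen}, Proposition~\ref{prop:span}(a) applies to \eqref{eq:F1} with $(\mathcal{G},G_j,K_j)=(\mathcal{A},\alpha_j,p_j)$ and to \eqref{eq:F2} with $(\mathcal{G},G_j,K_j)=(\mathcal{B},\beta_j,q_j)$. The homogeneous parts of $R^{(1)}$ and $R^{(2)}$ have coordinates with denominators dividing $(3n-1)n^i$, which are regular for $n\ge1$. By \eqref{eq:V} and \eqref{eq:dual}, $\dim V_N(S_1)=\dim\mathcal{A}_N$ and $\dim V_N(S_2)=\dim\mathcal{B}_N$.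
\end{proof}

\section{The sum and the intersection}\label{sec:sum}

The pair $F(n)=(F^{(1)}(n),F^{(2)}(n))$ has the form required in Proposition~\ref{prop:span}, computed componentwise in $\mathcal{A}\times\mathcal{B}$, with
\[
G_j=(\alpha_j,\beta_j),\qquad K_j=(p_j,q_j),\qquad R=(R^{(1)},R^{(2)}).
\]
But the $G_j,K_j$ do not generate $\mathcal{A}\times\mathcal{B}$: in degree one they span a space of dimension $2$ in one of dimension $4$. We have to identify the subalgebra that they generate and check that it contains the homogeneous parts of $R$. The common specialization gives a constraint that all these pairs satisfy, and we show that it is the only one.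

\subsection{The algebra $\mathcal{D}$}
Let $\rho_1:\mathcal{A}\to\mathbb{Q}[v,\delta,\gamma]$ be the substitution \eqref{eq:subst} and $\rho_2:\mathcal{B}\to\mathbb{Q}[v,\delta,\gamma]$ the substitution $\varepsilon=\gamma$. Define
\[
\mathcal{D}=\{(f,g)\in\mathcal{A}\times\mathcal{B}:\rho_1(f)=\rho_2(g)\},\qquad \mathcal{D}_N=\mathcal{D}\cap(\mathcal{A}_N\oplus\mathcal{B}_N).
\]
Since $\rho_1,\rho_2$ are graded homomorphisms, $\mathcal{D}$ is a graded algebra with $\mathcal{D}_0=\mathbb{Q}\cdot(1,1)$. The cancellations that led to \eqref{eq:S0sym} reappear for power sums. We have $\rho_1(p_j)=q_j=\rho_2(q_j)$; in $\rho_1(\alpha_j)$ the two terms $\pm(2\delta-v)^j$ cancel, and in $\rho_2(\beta_j)$ one term $v^j$ cancels, so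
\[
\rho_1(\alpha_j)=(v-2\gamma)^j+(v+2\gamma)^j+v^j=\rho_2(\beta_j);
\]
and $\rho_1(R^{(1)})=1+\tau q_1=\rho_2(R^{(2)})$ because $\rho_2(\eta)=0$. Therefore $G_j,K_j\in\mathcal{D}_j$ and $R_i(n)\in\mathcal{D}_i$.

To describe $\mathcal{D}$ we need a generator of $\mathcal{A}$ that $\rho_1$ kills, as $\rho_2$ kills $\eta$. The symmetric equation of the hyperplane $z=w$ and its images under $S_3$ is
\[
\xi=(x-w)(y-w)(z-w)=e_3-e_2w+e_1w^2-w^3\in\mathcal{A}_3 .
\]
Solving for $e_3$ and inserting the result in Newton's identity for $p_3$ gives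
\begin{equation}\label{eq:deg3}
p_3=3\xi+\Phi(w,p_1,p_2),\qquad \Phi=e_1^3-3e_1e_2+3e_2w-3e_1w^2+3w^3,
\end{equation}
with $e_1=p_1$ and $e_2=\frac12(p_1^2-p_2)$. So $\mathcal{A}$ is also the polynomial ring on $w,p_1,p_2,\xi$, and on generators
\[
\rho_1:(w,p_1,p_2,\xi)\mapsto(v,q_1,q_2,0),\qquad \rho_2:(v,q_1,q_2,\eta)\mapsto(v,q_1,q_2,0).
\]
Both maps have image $\mathcal{C}=\mathbb{Q}[v,q_1,q_2]=\mathbb{Q}[v,\delta,\gamma^2]$, a polynomial ring with $H_{\mathcal{C}}=\frac1{(1-t)^2(1-t^2)}$. Put $\hat w=(w,v)$, $\hat\xi=(\xi,0)$, $\hat\eta=(0,\eta)$; these are elements of $\mathcal{D}$.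

\begin{lemma}\label{lem:D}
\textup{(a)} The products of a monomial in $\hat w,K_1,K_2$ with one of $1$, $\hat\xi^{\,m}$, $\hat\eta^{\,m}$ $(m\ge1)$ form a basis of $\mathcal{D}$. Consequently
\[
H_{\mathcal{D}}=H_{\mathcal{A}}+H_{\mathcal{B}}-H_{\mathcal{C}}=\frac{1-t^5}{(1-t)^2(1-t^2)^2(1-t^3)} .
\]
\textup{(b)} The elements $G_j,K_j$ $(j\ge1)$ generate $\mathcal{D}$.
\end{lemma}

\begin{proof}
(a) Write $f\in\mathcal{A}$ and $g\in\mathcal{B}$ uniquely as $f=\sum_{m\ge0}f_m(w,p_1,p_2)\xi^m$ and $g=\sum_{m\ge0}g_m(v,q_1,q_2)\eta^m$, with polynomials $f_m,g_m$ in three variables. Then $\rho_1(f)=f_0(v,q_1,q_2)$ and $\rho_2(g)=g_0(v,q_1,q_2)$. As $v,q_1,q_2$ are algebraically independent, $(f,g)\in\mathcal{D}$ if and only if $f_0=g_0$, and in that case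
\[
(f,g)=f_0(\hat w,K_1,K_2)+\sum_{m\ge1}f_m(\hat w,K_1,K_2)\,\hat\xi^{\,m}+\sum_{m\ge1}g_m(\hat w,K_1,K_2)\,\hat\eta^{\,m}.
\]
Comparing components shows that the polynomials in such an expression are determined by $(f,g)$. This gives the basis. Counting it by degree,
\[
H_{\mathcal{D}}=H_{\mathcal{C}}\Bigl(\frac1{1-t^3}+\frac1{1-t^2}-1\Bigr)=H_{\mathcal{C}}\,\frac{(1-t^2)+(1-t^3)-(1-t^2)(1-t^3)}{(1-t^2)(1-t^3)},
\]
where the numerator equals $1-t^5$; and $H_{\mathcal{A}}=H_{\mathcal{C}}/(1-t^3)$, $H_{\mathcal{B}}=H_{\mathcal{C}}/(1-t^2)$.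

(b) By (a) it suffices to express $\hat w,\hat\xi,\hat\eta$ through the $G_j,K_j$. We have $\hat w=G_1/3$. The two formulas in \eqref{eq:deg2} say
\[
G_2-4K_2+2K_1^2+3\hat w^2-4\hat wK_1=(0,4\eta)=4\hat\eta .
\]
Applying $\rho_1$ to \eqref{eq:deg3} gives $q_3=\Phi(v,q_1,q_2)$, an identity of polynomials in $v,\delta,\gamma$ and hence in $\mathcal{B}$. Together with \eqref{eq:deg3} this says $K_3-\Phi(\hat w,K_1,K_2)=(3\xi,0)=3\hat\xi$.
\end{proof}

Part (a) explains the shape of the third series in Theorem~\ref{thm:dim}. The algebra $\mathcal{D}$ has five generators, of degrees $1,1,2,2,3$, and the listed basis consists of the monomials in them not divisible by $\hat\xi\hat\eta$. So $\mathcal{D}$ is the quotient of a polynomial ring by the single relation $\hat\xi\hat\eta=0$, of degree $3+2=5$.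

\subsection{End of the proofs}

\begin{proof}[Proof of the third formula of Theorem~\ref{thm:dim}]
By Lemma~\ref{lem:D}(b), Proposition~\ref{prop:span}(a) applies to $F(n)$ with $\mathcal{G}=\mathcal{D}$, so the vectors $F_N(n)$ span $\mathcal{D}_N$. By \eqref{eq:V} and \eqref{eq:dual}, $\dim(V_N(S_1)+V_N(S_2))=\dim\mathcal{D}_N$, and Lemma~\ref{lem:D}(a) gives the generating function.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:strong}]
(i) The identity \eqref{eq:S0} was proved in Section~\ref{sec:sym}. It presents $S_0$, up to a constant, as the result of a rational linear substitution in $S_1$ and in $S_2$, so $V_N(S_0)\subseteq V_N(S_1)\cap V_N(S_2)$. In the coordinates $v,\delta,\gamma$ the part of degree $N$ of $S_0/\sigma(n)$ is $\rho_1(F_N^{(1)}(n))$. The $F_N^{(1)}(n)$ span $\mathcal{A}_N$ and $\rho_1(\mathcal{A}_N)=\mathcal{C}_N$, so $\dim V_N(S_0)=\dim\mathcal{C}_N$ by \eqref{eq:dual}, with generating function $H_{\mathcal{C}}$. On the other hand,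
\[
\dim\bigl(V_N(S_1)\cap V_N(S_2)\bigr)=\dim\mathcal{A}_N+\dim\mathcal{B}_N-\dim\mathcal{D}_N=\dim\mathcal{C}_N
\]
by Lemma~\ref{lem:D}(a). The inclusion is therefore an equality.

(ii) Since $F_N(n)\in\mathcal{D}_N$, formula \eqref{eq:V} shows that $L\mapsto\sigma\cdot L(F_N)$ maps $\mathcal{D}_N^*$ onto $V_N(S_1)+V_N(S_2)$, and the two spaces have the same dimension. So the chosen bases have the form $\sigma(n)L_{N,i}(F_N(n))$ for bases $(L_{N,i})_i$ of $\mathcal{D}_N^*$. A relation over $\mathbb{C}(n)$ among them can be divided by $\sigma(n)\neq0$, and Proposition~\ref{prop:span}(b) for $\mathcal{G}=\mathcal{D}$ shows that it is trivial. Taking constant coefficients gives the directness of the sum.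
\end{proof}

\begin{remark}
For a single family the factor $R^{(i)}$ has no influence on the dimension, but for the sum the equality $\rho_1(R^{(1)})=\rho_2(R^{(2)})$ is essential. Replace the factor $3n-1+e_1$ in \eqref{eq:S1sym} by $3n-1$, that is, $R^{(1)}$ by $1$. Proposition~\ref{prop:span} still gives dimension $\dim\mathcal{A}_N$ in degree $N$. In degree one, however, the space is now spanned by $\sigma h_1$ and $\sigma o_1$, and its sum with $V_1(S_2)$ is spanned by $\sigma h_1,\sigma o_1,\sigma\tau$, which has dimension $3$ instead of $2$ by Proposition~\ref{prop:indep}.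
\end{remark}

\begin{thebibliography}{9}
\bibitem{Au} Kam Cheong Au, \emph{Discovering hypergeometric series with harmonic numbers via Wilf-Zeilberger seeds}, arXiv:2602.08721 (2026).
\end{thebibliography}
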